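\title{Legendrian lifts of exact Lagrangians with vanishing Chekanov--Hofer metric}

\begin{abstract}
Let $L$ be a closed connected exact Lagrangian submanifold of an exact symplectic manifold $(M,d\lambda)$, and let $\Lambda$ be its Legendrian lift to the contactization $(M\times\mathbb{R},dz+\lambda)$. We prove that if the Chekanov--Hofer metric vanishes on the Hamiltonian isotopy class of $L$, then the Shelukhin--Chekanov--Hofer metric vanishes on the Legendrian isotopy class of $\Lambda$. This confirms a conjecture from a paper of Nakamura; neither completeness of the Liouville flow nor displaceability of $L$ is needed. If the metric on Lagrangians vanishes, then up to arbitrarily small cost every Hamiltonian diffeomorphism acts on $\Lambda$ like a translation in $z$. Translations commute, so commutators act at zero cost, while some commutator moves $L$; the Rosen--Zhang dichotomy finishes the proof. We also show that the Chekanov--Hofer metric vanishes if and only if the pseudo-metric on Legendrian lifts defined by lifted Hamiltonian isotopies vanishes.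
\end{abstract}

\section{The question and the results}\label{sec:intro}

Throughout, $(M,\omega=d\lambda)$ is an exact symplectic manifold of dimension $2n\ge 2$. Manifolds have no boundary, \emph{closed} means compact, submanifolds are embedded, and all Lagrangian and Legendrian submanifolds are nonempty and connected.

\subsection*{The Chekanov--Hofer metric}
A \emph{Hamiltonian} is a smooth family of functions $H_t:M\to\mathbb{R}$, $t\in[0,1]$, supported in a compact set that does not depend on $t$. It determines vector fields $X_t$ by $\iota_{X_t}\omega=-dH_t$ and a flow $\varphi_t$ with $\varphi_0=\mathrm{id}$; we say that $H$ \emph{generates} the isotopy $\varphi_t$ and the map $\varphi_1$. (The opposite sign convention replaces $H$ by $-H$ and changes none of the norms below.) The group of all such time-one maps is denoted by $\mathrm{Ham}$. The cost of a Hamiltonian is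
\[
\|H\|=\int_0^1\max_{x\in M}|H_t(x)|\,dt ,
\]
and for closed Lagrangian submanifolds $L_0,L_1\subseteq M$ in the same Hamiltonian isotopy class, that is, in the same orbit of $\mathrm{Ham}$, the \emph{Chekanov--Hofer (pseudo-)metric} is
\[
d(L_0,L_1)=\inf\{\|H\| : \varphi_1(L_0)=L_1\}.
\]
The speed of the motion is governed by $dH_t$, but the cost sees only the size of $H_t$. It is therefore not evident from the definition whether distinct Lagrangians are at positive distance; single points can be moved at arbitrarily small cost (Section~\ref{sec:model}). By Chekanov's dichotomy, on a Hamiltonian isotopy class $d$ is either non-degenerate or identically zero. In the second case the members of the class are said to have \emph{vanishing Chekanov--Hofer metric}.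

\subsection*{The Shelukhin--Chekanov--Hofer metric}
Let $(N,\alpha)$ be a strict contact manifold of dimension $2n+1$: a manifold with a fixed $1$-form $\alpha$ such that $\alpha\wedge(d\alpha)^n$ vanishes nowhere. The Reeb vector field $R$ is defined by $\alpha(R)=1$ and $\iota_R\,d\alpha=0$. A vector field $Y$ is \emph{contact} if $\mathcal{L}_Y\alpha$ is a function times $\alpha$. The map $Y\mapsto H=\alpha(Y)$ is a bijection from contact vector fields to smooth functions; $Y$ is recovered from its \emph{contact Hamiltonian} $H$ by
\begin{equation}\label{eq:contactfield}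
\alpha(Y)=H,\qquad \iota_Y\,d\alpha=dH(R)\,\alpha-dH .
\end{equation}
So the value of $Y$ at a point depends only on $H$ and $dH$ at that point. A submanifold of dimension $n$ on which $\alpha$ vanishes is \emph{Legendrian}. For Legendrian isotopic Legendrians $\Lambda_0,\Lambda_1\subseteq N$ the \emph{Shelukhin--Chekanov--Hofer (pseudo-)metric} is
\[
d_\alpha(\Lambda_0,\Lambda_1)=\inf\int_0^1\max_N|H_t|\,dt ,
\]
the infimum being taken over compactly supported contact Hamiltonians $H_t:N\to\mathbb{R}$ whose contact isotopy takes $\Lambda_0$ to $\Lambda_1$ at time one. A Legendrian has \emph{vanishing Shelukhin--Chekanov--Hofer metric} if $d_\alpha$ vanishes identically on its Legendrian isotopy class. Here too there is a dichotomy, which we use without proof.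

\begin{theorem}[Rosen--Zhang dichotomy]\label{thm:RZ}
For a properly embedded Legendrian $\Lambda\subseteq(N,\alpha)$, the pseudo-metric $d_\alpha$ is either non-degenerate or identically zero on the Legendrian isotopy class of $\Lambda$.
\end{theorem}

\subsection*{Legendrian lifts}
The \emph{contactization} of $M$ is $M\times\mathbb{R}$ with the contact form $\alpha=dz+\lambda$. Its Reeb vector field is $\partial_z$, whose flow consists of the translations $T_c(x,z)=(x,z+c)$; we call $z$ the \emph{height}. A closed Lagrangian $L\subseteq M$ is \emph{exact} if $\lambda|_L=df$ for a function $f:L\to\mathbb{R}$. Then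
\[
\Lambda=\{(x,-f(x)) : x\in L\}
\]
is Legendrian, since $\alpha$ restricts to $-df+\lambda|_L=0$. It is called a \emph{Legendrian lift} of $L$. Because $L$ is connected, $f$ is unique up to an additive constant, so any two lifts of $L$ differ by a translation $T_c$.

The following conjecture is taken from Nakamura's paper \cite{Nakamura}.

\begin{quote}
\emph{If a closed exact Lagrangian $L\subseteq(M,d\lambda)$ has vanishing Chekanov--Hofer metric, then its Legendrian lift $\Lambda$ has vanishing Shelukhin--Chekanov--Hofer metric.}
\end{quote}

The conclusion is known under extra hypotheses: if the Liouville flow of $\lambda$ (the flow of the vector field $Z$ with $\iota_Z\,d\lambda=\lambda$) is complete, and $L$ is Hamiltonian isotopic to a closed exact Lagrangian disjoint from $L$, then the lift of $L$ has vanishing Shelukhin--Chekanov--Hofer metric.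

One would guess that the conjecture holds. A Hamiltonian on $M$ is also a contact Hamiltonian on $M\times\mathbb{R}$, independent of $z$ and of the same cost, so every cheap way of moving $L$ gives a cheap way of moving $\Lambda$. The catch is that $d$ does not see the height: a cheap isotopy from $L_0$ to $L_1$ takes a lift of $L_0$ to \emph{some} lift of $L_1$, and the cost does not control which one. Our first result is that the guess is right.

\begin{theorem}\label{thm:A}
Let $L\subseteq(M,d\lambda)$ be a closed connected exact Lagrangian with vanishing Chekanov--Hofer metric. Then its Legendrian lift $\Lambda\subseteq(M\times\mathbb{R},\,\alpha=dz+\lambda)$ has vanishing Shelukhin--Chekanov--Hofer metric.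
\end{theorem}

The proof passes through a pseudo-metric that lies between the two settings. Regard a Hamiltonian $H$ as a $z$-independent contact Hamiltonian on $M\times\mathbb{R}$. Its time-one map depends only on $\varphi=\varphi_1\in\mathrm{Ham}$ (Lemma~\ref{lem:lift}) and is denoted by $\hat\varphi$. Let $\mathcal{O}$ be the set of all Legendrian lifts of Lagrangians in the Hamiltonian isotopy class of $L$, and for $\Lambda_0,\Lambda_1\in\mathcal{O}$ put
\[
\delta(\Lambda_0,\Lambda_1)=\inf\{\|H\| : \widehat{\varphi_1}(\Lambda_0)=\Lambda_1\}.
\]
Thus $\delta$ allows only lifts of Hamiltonian isotopies of $M$, but remembers the height. It is a finite pseudo-metric with $d_\alpha\le\delta$ (Lemmas~\ref{lem:orbit} and~\ref{lem:delta}).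

\begin{theorem}\label{thm:B}
Let $L\subseteq(M,d\lambda)$ be a closed connected exact Lagrangian with Legendrian lift $\Lambda$.
\begin{enumerate}
\item[(i)] For all $\varphi,\psi\in\mathrm{Ham}$,
\[
d_\alpha(\hat\varphi\hat\psi\Lambda,\hat\psi\hat\varphi\Lambda)\le\delta(\hat\varphi\hat\psi\Lambda,\hat\psi\hat\varphi\Lambda)\le 2d(L,\varphi L)+2d(L,\psi L).
\]
\item[(ii)] If $\varphi$ is generated by a Hamiltonian compactly supported in an open set $B$, and $\psi\in\mathrm{Ham}$ satisfies $\psi(B)\cap L=\emptyset$, then
\[
\delta(\Lambda,\hat\varphi\Lambda)\le 2d(L,\varphi L)+2d(L,\psi L).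
\]
In particular, if $\psi(L)\cap L=\emptyset$, then $\delta(\Lambda,T_c\Lambda)\le 2d(L,\psi L)$ for every $c\in\mathbb{R}$.
\item[(iii)] $d\equiv 0$ on the Hamiltonian isotopy class of $L$ if and only if $\delta\equiv 0$ on $\mathcal{O}$. In particular, if $d\equiv0$, then $\delta(\Lambda,T_c\Lambda)=0$ for all $c\in\mathbb{R}$.
\end{enumerate}
\end{theorem}

We do not claim that vanishing of $d_\alpha$ implies vanishing of $d$; the inequality $d_\alpha\le\delta$ points the other way. Theorem~\ref{thm:B} is proved in full below with no external input, and Theorem~\ref{thm:A} follows from part (i) and Theorem~\ref{thm:RZ}. Chekanov's dichotomy is not used.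

\section{Lifting Hamiltonian diffeomorphisms}\label{sec:lifts}

\subsection*{Three formulas for Hamiltonian flows}
Let $H$ and $F$ generate $\varphi_t$ and $\psi_t$.
\begin{enumerate}
\item[(H1)] For a smooth map $\tau:[0,1]\to[0,1]$, the isotopy $\varphi_{\tau(t)}\varphi_{\tau(0)}^{-1}$ is generated by $\tau'(t)H_{\tau(t)}$.
\item[(H2)] For a diffeomorphism $g$ preserving $\omega$, one has $g_*X^H_t=X_t^{H\circ g^{-1}}$, so $g\varphi_tg^{-1}$ is generated by $H_t\circ g^{-1}$.
\item[(H3)] The isotopy $\theta_t=\varphi_t\psi_t^{-1}$ is generated by $H_t-F_t\circ\theta_t^{-1}$.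
\end{enumerate}
Formula (H1) is the chain rule, and (H2) follows by applying $g$ to the defining equation of $X^H_t$. For (H3), differentiate $\theta_t\psi_t=\varphi_t$ in $t$: the vector field of $\theta_t$ is $X_t^H-(\theta_t)_*X_t^F$, and (H2) applies.

For $\varphi\in\mathrm{Ham}$ let $\|\varphi\|$ be the infimum of $\|H\|$ over all $H$ generating $\varphi$. Then
\begin{equation}\label{eq:norm}
\|\varphi^{-1}\|=\|\varphi\|,\qquad \|\varphi\psi\|\le\|\varphi\|+\|\psi\|,\qquad \|g\varphi g^{-1}\|=\|\varphi\|\quad(g\in\mathrm{Ham}).
\end{equation}
Indeed, (H1) with $\tau(t)=1-t$ shows that $-H_{1-t}$ generates $\varphi_1^{-1}$. A nondecreasing $\tau$ from $0$ to $1$ that is constant near both ends changes neither the time-one map nor the cost, and produces a Hamiltonian vanishing for $t$ near $0$ and $1$; two such Hamiltonians can be run one after the other at double speed, and the costs add. The third identity is (H2). In these terms $d(L_0,L_1)=\inf\{\|\varphi\|:\varphi L_0=L_1\}$, and \eqref{eq:norm} shows that $d$ is a pseudo-metric with $d(gL_0,gL_1)=d(L_0,L_1)$ for $g\in\mathrm{Ham}$.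

\subsection*{The lift}
A contact isotopy is attached to a Hamiltonian, whereas Theorem~\ref{thm:B} is about commutators of maps. So we first need to know that the group $\mathrm{Ham}$ itself acts on $M\times\mathbb{R}$.

\begin{lemma}\label{lem:lift}
Let $H$ be a Hamiltonian on $M$ with vector fields $X_t$ and flow $\varphi_t$.
\begin{enumerate}
\item[(a)] The contact vector field of $(x,z)\mapsto H_t(x)$ is $Y_t=X_t+(H_t-\lambda(X_t))\partial_z$. Its flow is
\begin{equation}\label{eq:height}
\Phi_t(x,z)=(\varphi_t(x),\,z+G_t(x)),\qquad G_t(x)=\int_0^t\bigl(H_s-\lambda(X_s)\bigr)(\varphi_s(x))\,ds ;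
\end{equation}
it preserves $\alpha$ and commutes with every $T_c$.
\item[(b)] The map $\Phi_1$ depends only on $\varphi=\varphi_1$. Writing $\hat\varphi=\Phi_1$, we have $\widehat{\varphi\psi}=\hat\varphi\hat\psi$ for all $\varphi,\psi\in\mathrm{Ham}$.
\item[(c)] If all $H_t$ equal the same constant $c$ on an open set $U$, then $\hat\varphi=T_c$ on $U\times\mathbb{R}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $\alpha(Y_t)=H_t-\lambda(X_t)+\lambda(X_t)=H_t$, and by Cartan's formula $\mathcal{L}_{Y_t}\alpha=dH_t+\iota_{X_t}d\lambda=0$. So $Y_t$ is contact with contact Hamiltonian $H_t$, and its flow preserves $\alpha$. The components of $Y_t$ do not depend on $z$; integrating them gives \eqref{eq:height}, and maps of this form commute with translations in $z$.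

(b) No component of $M$ is compact: on a closed component Stokes' theorem would give $\int\omega^n=\int d(\lambda\wedge\omega^{n-1})=0$, which is impossible for the volume form $\omega^n$. Hence a locally constant function with compact support is zero, and a compactly supported function is determined by its differential. Now $G_1$ has compact support, because a point outside the support of $H$ does not move and the integrand in \eqref{eq:height} vanishes there. From $\Phi_1^*\alpha=\alpha$, that is, $dz+dG_1+\varphi^*\lambda=dz+\lambda$, we get $dG_1=\lambda-\varphi^*\lambda$. So $G_1$ depends only on $\varphi$; call it $G_\varphi$. Further,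
\[
\hat\varphi\hat\psi(x,z)=\bigl(\varphi\psi(x),\,z+G_\psi(x)+G_\varphi(\psi(x))\bigr),
\]
and $G_\psi+G_\varphi\circ\psi$ has compact support and differential $\lambda-\psi^*\lambda+\psi^*(\lambda-\varphi^*\lambda)=\lambda-(\varphi\psi)^*\lambda$. So it equals $G_{\varphi\psi}$.

(c) On $U$ we have $X_t=0$, so points of $U$ are fixed and $G_1=c$ there.
\end{proof}

From now on $L$ is a closed exact Lagrangian, $\lambda|_L=df$, and $\Lambda$ is the lift defined by $f$.

\begin{lemma}\label{lem:orbit}
The set $\mathcal{O}$ of all Legendrian lifts of the Lagrangians $\varphi L$, $\varphi\in\mathrm{Ham}$, equals $\{\hat\varphi\Lambda:\varphi\in\mathrm{Ham}\}$. It is invariant under all $\hat g$, $g\in\mathrm{Ham}$, and all $T_c$, and $\delta$ is finite on it.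
\end{lemma}

\begin{proof}
By \eqref{eq:height}, $\hat\varphi\Lambda=\{(y,-f'(y)):y\in\varphi L\}$ with $f'=(f-G_\varphi)\circ\varphi^{-1}$. On $L$ we have $d(f-G_\varphi)=\lambda-(\lambda-\varphi^*\lambda)=\varphi^*\lambda$, so $df'=\lambda|_{\varphi L}$. Thus $\varphi L$ is exact and $\hat\varphi\Lambda$ is one of its lifts. Since $\varphi L$ is connected, every lift of $\varphi L$ has the form $T_c\hat\varphi\Lambda=\hat\varphi T_c\Lambda$. Since $L$ is compact, there is a compactly supported function equal to $c$ near $L$; if $\kappa$ is its time-one map, then $\hat\kappa\Lambda=T_c\Lambda$ by Lemma~\ref{lem:lift}(c). So $T_c\hat\varphi\Lambda=\widehat{\varphi\kappa}\,\Lambda$. This proves the description of $\mathcal{O}$. Invariance under $T_c$ is part of the definition of $\mathcal{O}$; invariance under $\hat g$ and finiteness of $\delta$ hold because $\mathcal{O}$ is a single orbit of the action $\varphi\mapsto\hat\varphi$.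
\end{proof}

By Lemma~\ref{lem:lift}(b), $\delta(\Lambda_0,\Lambda_1)=\inf\{\|\varphi\|:\hat\varphi\Lambda_0=\Lambda_1\}$. The next lemma contains everything about $\delta$ that is used later.

\begin{lemma}\label{lem:delta}
Let $\Lambda_0,\Lambda_1\in\mathcal{O}$ be lifts of $L_0,L_1$.
\begin{enumerate}
\item[(a)] $\delta$ is a pseudo-metric on $\mathcal{O}$, and the maps $\hat g$, $g\in\mathrm{Ham}$, and $T_c$, $c\in\mathbb{R}$, are isometries of it.
\item[(b)] $\delta(\Lambda_0,T_c\Lambda_0)\le|c|$.
\item[(c)] $d(L_0,L_1)=\inf_{c\in\mathbb{R}}\delta(\Lambda_0,T_c\Lambda_1)$.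
\item[(d)] $\Lambda_0$ and $\Lambda_1$ are Legendrian isotopic, and $d_\alpha(\Lambda_0,\Lambda_1)\le\delta(\Lambda_0,\Lambda_1)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $\hat\varphi\Lambda_0=\Lambda_1$ and $\hat\psi\Lambda_1=\Lambda_2$, then $\widehat{\varphi^{-1}}\Lambda_1=\Lambda_0$ and $\widehat{\psi\varphi}\,\Lambda_0=\Lambda_2$; symmetry and the triangle inequality follow from \eqref{eq:norm}. The equation $\hat\varphi\Lambda_0=\Lambda_1$ is equivalent to $\widehat{g\varphi g^{-1}}\,\hat g\Lambda_0=\hat g\Lambda_1$, and $\|g\varphi g^{-1}\|=\|\varphi\|$. It is also equivalent to $\hat\varphi T_c\Lambda_0=T_c\Lambda_1$, because $T_c$ commutes with $\hat\varphi$.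

(b) Use a compactly supported function with values between $0$ and $c$ that equals $c$ near $L_0$, and Lemma~\ref{lem:lift}(c).

(c) If $\varphi L_0=L_1$, then $\hat\varphi\Lambda_0$ is a lift of $L_1$ by the computation in the proof of Lemma~\ref{lem:orbit}, hence equals $T_c\Lambda_1$ for some $c$, as $L_1$ is connected. Conversely, projecting $\hat\varphi\Lambda_0=T_c\Lambda_1$ to $M$ gives $\varphi L_0=L_1$. So both sides are the infimum of $\|\varphi\|$ over the same set.

(d) Let $H$ have lifted flow $\Phi_t$ with $\Phi_1\Lambda_0=\Lambda_1$. Then $\Phi_t\Lambda_0$ is a Legendrian isotopy. As a function on $M\times\mathbb{R}$, $H_t$ does not have compact support, so it must be cut off. The set $\bigcup_t\Phi_t\Lambda_0$ is compact, since $\Lambda_0$ is, and so lies in $M\times(-Z,Z)$ for some $Z>0$. Let $\chi:\mathbb{R}\to[0,1]$ have compact support and equal $1$ on $[-Z,Z]$. The contact Hamiltonian $\chi(z)H_t(x)$ has compact support, and by \eqref{eq:contactfield} its vector field is $Y_t$ on $M\times(-Z,Z)$. So the trajectories of $Y_t$ starting on $\Lambda_0$ are also its trajectories, and its time-one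 map takes $\Lambda_0$ to $\Lambda_1$. Finally $\max|\chi H_t|\le\max|H_t|$.
\end{proof}

Part (c) says that $d$ is the quotient of $\delta$ by the translations. This is where connectedness of $L$ is essential. If $L$ had two components, each could be shifted by its own constant, and two lifts of $L$ would in general not differ by a map $T_c$ of the whole space.

\begin{example}\label{ex:cotangent}
Let $M=T^*Q$ for a closed connected manifold $Q$, with $\lambda=\sum p_i\,dq_i$, let $L$ be the zero section and $\Lambda=L\times\{0\}$. For $u\in C^\infty(Q)$ the function $H=-u(q)$ has $X=\sum(\partial u/\partial q_i)\,\partial_{p_i}$ and $\lambda(X)=0$, so its lifted time-one map takes $\Lambda$ to $\Lambda_u=\{(q,du_q,-u(q)):q\in Q\}$. Cutting $H$ off far from the zero section gives $\delta(\Lambda,\Lambda_u)\le\max|u|$. Since $T_c\Lambda_u=\Lambda_{u-c}$, part (c) gives for the graph $L_u$ of $du$ the bound $d(L,L_u)\le\inf_c\max|u-c|=\frac12(\max u-\min u)$. The additive constant in $u$ is invisible to $d$ but part of the data for $\delta$.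
\end{example}

\section{The height problem, and a point in the plane}\label{sec:model}

Suppose $d\equiv0$ and let $\Lambda_0,\Lambda_1\in\mathcal{O}$ be lifts of $L_0\ne L_1$. By Lemma~\ref{lem:delta}(c) there are $c_k\in\mathbb{R}$ with $\delta(\Lambda_0,T_{c_k}\Lambda_1)\to0$. If the $c_k$ are bounded, a subsequence converges to some $c$, and by Lemma~\ref{lem:delta}(a),(b)
\[
\delta(\Lambda_0,T_c\Lambda_1)\le\delta(\Lambda_0,T_{c_k}\Lambda_1)+|c-c_k|\to0 .
\]
Then $d_\alpha$ is degenerate and Theorem~\ref{thm:RZ} finishes the proof. The whole difficulty is that $|c_k|$ might tend to infinity: the height gained in \eqref{eq:height} contains the term $\lambda(X_s)$, which involves first derivatives of $H$ and is not bounded by $\|H\|$.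

Both the difficulty and the way around it are visible when $L$ is replaced by a point of the plane. A point is not Lagrangian, and this model is not used later; its merit is that the cheap isotopies can be written down. Take $M=\mathbb{R}^2$ with coordinates $(q,p)$ and $\lambda=p\,dq$, so that $X=(\partial H/\partial p)\,\partial_q-(\partial H/\partial q)\,\partial_p$. The lifts of a point are the points $(q,p,z)$ above it.

\emph{Cheap moves.} Let $\gamma=(\gamma_1,\gamma_2):[0,1]\to\mathbb{R}^2$ be a smooth path and let $\ell_t(q,p)=\gamma_1'(t)\,p-\gamma_2'(t)\,q$, a linear function with constant Hamiltonian vector field $\gamma'(t)$. Let $\beta:\mathbb{R}^2\to[0,1]$ be supported in the unit disk and equal to $1$ near $0$, and put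
\[
H_t(x)=\beta\bigl((x-\gamma(t))/\varepsilon\bigr)\,\ell_t\bigl(x-\gamma(t)\bigr).
\]
Then $X_t(\gamma(t))=\gamma'(t)$, so $\gamma$ is a trajectory, and $|H_t|\le\varepsilon|\gamma'(t)|$, so $\|H\|\le\varepsilon\,\mathrm{length}(\gamma)$. Any point can thus be moved to any other at arbitrarily small cost. Since $H_t(\gamma(t))=0$, the height gained is $-\int_\gamma p\,dq$, which does not depend on $\varepsilon$ and takes any value we like if $\gamma$ is allowed to wind around some area. So the cost gives no bound on the height.

\emph{A commutator.} Fix $s,t>0$. The functions $sp$ and $-tq$, cut off outside a large disk, generate $\varphi,\psi\in\mathrm{Ham}$ whose lifts are given near the rectangle $[0,s]\times[0,t]$ by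
\[
\hat\varphi(q,p,z)=(q+s,\,p,\,z),\qquad \hat\psi(q,p,z)=(q,\,p+t,\,z-tq):
\]
in the first case $H-\lambda(X)=sp-sp=0$, in the second $H-\lambda(X)=-tq$, which is constant along the flow. For $P=(0,0,0)$ we get $\hat\varphi\hat\psi P=(s,t,0)$ and $\hat\psi\hat\varphi P=(s,t,-st)$, two different points. Let $\sigma,\tau\in\mathrm{Ham}$ be \emph{any} maps of cost at most $\varepsilon$ that bring $(s,0)$ and $(0,t)$ back to the origin, and let $a,b$ be the unknown heights that their lifts gain at these points. Then
\begin{align*}
\hat\varphi\hat\psi P=(s,t,0)&\xrightarrow{\ \hat\varphi\hat\tau\hat\varphi^{-1}\ }(s,0,b)\xrightarrow{\ \hat\sigma\ }(0,0,a+b),\\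
\hat\psi\hat\varphi P=(s,t,-st)&\xrightarrow{\ \hat\psi\hat\sigma\hat\psi^{-1}\ }(0,t,a)\xrightarrow{\ \hat\tau\ }(0,0,a+b).
\end{align*}
For instance, the first arrow in the second line is $(s,t,-st)\mapsto(s,0,0)\mapsto(0,0,a)\mapsto(0,t,a)$. Each of the four arrows costs at most $\varepsilon$ by \eqref{eq:norm}, so $(s,t,0)$ is taken to $(s,t,-st)$ at cost at most $4\varepsilon$. The heights $a$ and $b$ depend on $\varepsilon$ and may be huge, but both lines end at the same height $a+b$, while the two starting points do not depend on $\varepsilon$. The unknown heights cancel.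

\section{The commutator estimate}\label{sec:commutator}

The computation in the model used only that lifts and translations act by isometries, that they commute with each other, and that $\hat\varphi\Lambda$ is close to a translate of $\Lambda$ when $\varphi L$ is close to $L$. All this is in Lemmas~\ref{lem:lift} and~\ref{lem:delta}.

\begin{proof}[Proof of Theorem~\ref{thm:B}(i)]
Let $\varepsilon>0$. By Lemma~\ref{lem:delta}(c), applied to the pairs $(\hat\varphi\Lambda,\Lambda)$ and $(\hat\psi\Lambda,\Lambda)$, there are $a,b\in\mathbb{R}$ with
\[
\delta(\hat\varphi\Lambda,T_a\Lambda)<d(L,\varphi L)+\varepsilon,\qquad \delta(\hat\psi\Lambda,T_b\Lambda)<d(L,\psi L)+\varepsilon .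
\]
Pass from $\hat\varphi\hat\psi\Lambda$ to $T_{a+b}\Lambda$ through the intermediate lift $\hat\varphi T_b\Lambda=T_b\hat\varphi\Lambda$. Since $\hat\varphi$ and $T_b$ are isometries,
\begin{align*}
\delta(\hat\varphi\hat\psi\Lambda,T_{a+b}\Lambda)&\le\delta(\hat\varphi\hat\psi\Lambda,\hat\varphi T_b\Lambda)+\delta(T_b\hat\varphi\Lambda,T_bT_a\Lambda)\\
&=\delta(\hat\psi\Lambda,T_b\Lambda)+\delta(\hat\varphi\Lambda,T_a\Lambda)<d(L,\varphi L)+d(L,\psi L)+2\varepsilon .
\end{align*}
Exchanging $(\varphi,a)$ with $(\psi,b)$ gives the same bound for $\delta(\hat\psi\hat\varphi\Lambda,T_{b+a}\Lambda)$, and $T_{b+a}=T_{a+b}$. By the triangle inequality,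
\[
\delta(\hat\varphi\hat\psi\Lambda,\hat\psi\hat\varphi\Lambda)<2d(L,\varphi L)+2d(L,\psi L)+4\varepsilon .
\]
The left side does not depend on $\varepsilon$, so we may let $\varepsilon\to0$. The inequality $d_\alpha\le\delta$ is Lemma~\ref{lem:delta}(d).
\end{proof}

\section{A commutator that moves $L$}\label{sec:A}

The estimate says nothing when $\hat\varphi\hat\psi\Lambda=\hat\psi\hat\varphi\Lambda$. To conclude that $d_\alpha$ is degenerate we need a pair $\varphi,\psi$ for which these Legendrians differ, and it suffices that their projections to $M$ differ. Such a pair is built from maps that push one point off $L$.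

\begin{lemma}[Local displacement]\label{lem:local}
Let $x_0\in L$ and let $B$ be an open neighborhood of $x_0$ in $M$. There is $\psi\in\mathrm{Ham}$, generated by a Hamiltonian compactly supported in $B$, with $\psi(x_0)\notin L$.
\end{lemma}

\begin{proof}
Since $L$ is embedded, there are coordinates $(u_1,\dots,u_n,v_1,\dots,v_n)$ on a neighborhood $V\subseteq B$ of $x_0$ with $L\cap V=\{v_1=\dots=v_n=0\}$. Since $n\ge1$, we can take a function $h$ compactly supported in $V$ and equal to $u_1$ near $x_0$. For $w=\partial_{u_1}\in T_{x_0}L$ its Hamiltonian vector field $X_h$ satisfies $\omega(X_h(x_0),w)=-dh(w)=-1\neq0$. As $L$ is Lagrangian, $\omega$ vanishes on $T_{x_0}L$, so $X_h(x_0)\notin T_{x_0}L$, and $dv_i(X_h(x_0))\ne0$ for some $i$. Along the trajectory of $x_0$ the function $v_i$ is zero at $t=0$ with nonzero derivative, so it is nonzero for small $t>0$. Let $\psi$ be the time-$t$ map of $h$, which is generated by $th$.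
\end{proof}

\begin{lemma}\label{lem:noncommuting}
There are $\varphi,\psi\in\mathrm{Ham}$ with $\varphi\psi L\neq\psi\varphi L$.
\end{lemma}

\begin{proof}
The idea is to let $\varphi$ carry the support of $\psi$ off itself, so that near that support the commutator acts as $\psi$ does. Fix $x_0\in L$. By Lemma~\ref{lem:local} there is $\varphi\in\mathrm{Ham}$ with $\varphi(x_0)\ne x_0$. By continuity there is an open neighborhood $B$ of $x_0$ with $\varphi(B)\cap B=\emptyset$, equivalently $B\cap\varphi^{-1}(B)=\emptyset$. Let $\psi$ be given by Lemma~\ref{lem:local} for this $B$. It is the identity outside $B$, so $\psi(x_0)\in B$, and $\varphi^{-1}\psi^{-1}\varphi$ is the identity outside $\varphi^{-1}(B)$, in particular on $B$. Hence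
\[
\varphi^{-1}\psi^{-1}\varphi\,\psi(x_0)=\psi(x_0)\notin L .
\]
So $\varphi^{-1}\psi^{-1}\varphi\psi L\ne L$, which means $\varphi\psi L\ne\psi\varphi L$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Assume $d\equiv0$ on the Hamiltonian isotopy class of $L$. Take $\varphi,\psi$ from Lemma~\ref{lem:noncommuting} and put $\Lambda_0=\hat\varphi\hat\psi\Lambda$ and $\Lambda_1=\hat\psi\hat\varphi\Lambda$. Their projections $\varphi\psi L$ and $\psi\varphi L$ differ, so $\Lambda_0\ne\Lambda_1$. Both are Legendrian isotopic to $\Lambda$ by Lemma~\ref{lem:delta}(d), and by Theorem~\ref{thm:B}(i)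
\[
d_\alpha(\Lambda_0,\Lambda_1)\le 2d(L,\varphi L)+2d(L,\psi L)=0 .
\]
So $d_\alpha$ is degenerate on the Legendrian isotopy class of $\Lambda$. Being compact, $\Lambda$ is properly embedded, and Theorem~\ref{thm:RZ} shows that $d_\alpha$ vanishes identically on this class.
\end{proof}

\begin{remark}\label{rem:dichotomy}
The dichotomy is needed because $\delta$ is defined only on $\mathcal{O}$, which is a proper subset of the Legendrian isotopy class of $\Lambda$. To see this, take distinct points $P,Q\in\Lambda$ and a smooth path $\gamma$ from $P$ to $T_1Q$ that avoids $Q$; it exists because $\dim(M\times\mathbb{R})\ge3$. By \eqref{eq:contactfield}, prescribing $H_t$ and $dH_t$ at $\gamma(t)$ gives a contact Hamiltonian, compactly supported away from $Q$, that has $\gamma$ as a trajectory. Its time-one map sends $\Lambda$ to a Legendrian containing both $Q$ and $T_1Q$, whereas an element of $\mathcal{O}$ meets each line $\{x\}\times\mathbb{R}$ at most once.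
\end{remark}

\section{Hamiltonians supported in a set that can be moved off $L$}\label{sec:displace}

Theorem~\ref{thm:B}(i) controls commutators only. To control $\delta(\Lambda,\hat\varphi\Lambda)$ for a given $\varphi$, it is not necessary that $\varphi$ be a commutator; it is enough that $\hat\varphi$ act on $\Lambda$ as a commutator does. This happens when some conjugate of $\varphi$ is generated by a Hamiltonian vanishing near $L$, because the lift of that conjugate does not move $\Lambda$ at all.

\begin{proof}[Proof of Theorem~\ref{thm:B}(ii)]
Let $\varphi$ be generated by $H$ with support in a compact set $K\subseteq B$, and let $\psi(B)\cap L=\emptyset$. By (H2), $\psi\varphi\psi^{-1}$ is generated by $H_t\circ\psi^{-1}$, which vanishes on the open set $M\setminus\psi(K)\supseteq L$. By Lemma~\ref{lem:lift}(b) and (c) with $c=0$, we get $\hat\psi\hat\varphi\hat\psi^{-1}\Lambda=\Lambda$. Apply the isometry $\hat\psi^{-1}$ and then part (i) to the pair $\varphi,\psi^{-1}$: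
\[
\delta(\Lambda,\hat\varphi\Lambda)=\delta(\hat\psi\hat\varphi\hat\psi^{-1}\Lambda,\hat\varphi\Lambda)=\delta(\hat\varphi\hat\psi^{-1}\Lambda,\hat\psi^{-1}\hat\varphi\Lambda)\le2d(L,\varphi L)+2d(L,\psi^{-1}L).
\]
Since $d$ is invariant under $\psi$ and symmetric, $d(L,\psi^{-1}L)=d(\psi L,L)=d(L,\psi L)$.

Now suppose $\psi(L)\cap L=\emptyset$. The set $B=\psi^{-1}(M\setminus L)$ is open, contains $L$, and satisfies $\psi(B)\cap L=\emptyset$. Since $L$ is compact, there is a function compactly supported in $B$ and equal to $c$ near $L$. Its time-one map $\varphi$ satisfies $\varphi L=L$ and, by Lemma~\ref{lem:lift}(c), $\hat\varphi\Lambda=T_c\Lambda$. The first part gives $\delta(\Lambda,T_c\Lambda)\le 2d(L,\psi L)$.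
\end{proof}

The last bound should be compared with the bound $|c|$ of Lemma~\ref{lem:delta}(b), which holds for every $L$: if $L$ can be displaced from itself, the cost of raising $\Lambda$ by $c$ stays bounded as $|c|\to\infty$.

\section{Fragmentation and the vanishing of $\delta$}\label{sec:fragment}

If $d\equiv0$, part (ii) shows that $\hat\varphi$ moves $\Lambda$ at zero cost whenever $\varphi$ is generated inside a set that can be moved off $L$. We do not assume that $L$ itself can be displaced, but by Lemma~\ref{lem:local} small neighborhoods of points can. It remains to write an arbitrary $\varphi\in\mathrm{Ham}$ as a product of maps generated in such neighborhoods.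

\begin{lemma}[Fragmentation]\label{lem:fragment}
Let $\mathcal{B}$ be an open cover of $M$. Every $\varphi\in\mathrm{Ham}$ is a finite product of elements of $\mathrm{Ham}$, each generated by a Hamiltonian compactly supported in a member of $\mathcal{B}$.
\end{lemma}

A partition of unity splits $H$ into a sum $\sum_j\rho_jH$, but the flow of a sum is not the product of the flows. We therefore compare the flows of consecutive partial sums and use a telescoping product. The quotient of two consecutive flows moves only points whose trajectories meet $\operatorname{supp}\rho_j$, so its support exceeds $\operatorname{supp}\rho_j$ by at most the length of a trajectory. Cutting the time interval into short pieces first makes this length small.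

\begin{proof}
Let $\varphi$ be generated by $H$, with flow $\varphi_t$ and support in a compact set $K$. Cover $K$ by $B_1,\dots,B_m\in\mathcal{B}$. Choose smooth functions $\rho_j:M\to[0,1]$ compactly supported in $B_j$ with $\sum_j\rho_j=1$ on $K$, and compact sets $C_j\subseteq B_j$ containing $\operatorname{supp}\rho_j$ in their interiors. Fix a Riemannian metric on $M$. The compact set $\operatorname{supp}\rho_j$ and the closed set $M\setminus\operatorname{int}C_j$ are disjoint, so there is $\eta>0$ such that for every $j$ each path from $M\setminus C_j$ to $\operatorname{supp}\rho_j$ has length at least $\eta$. The Hamiltonian vector fields of the functions $(\rho_1+\dots+\rho_j)H_t$, for $0\le j\le m$ and $t\in[0,1]$, vanish outside $K$, so their lengths are bounded by a constant $A$. Fix an integer $N>A/\eta$.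

\emph{Cutting the time interval.} The map $\varphi$ is the product of the maps $\varphi_{i/N}\varphi_{(i-1)/N}^{-1}$, $1\le i\le N$, and by (H1) the $i$-th one is generated by $H^{(i)}_s=\frac1NH_{(i-1+s)/N}$, $s\in[0,1]$. It suffices to fragment each factor. Fix $i$.

\emph{Telescoping.} For $0\le j\le m$ let $F^j_s=(\rho_1+\dots+\rho_j)H^{(i)}_s$, with flow $\psi^j_s$. Then $F^0=0$ and $F^m=H^{(i)}$, so $\psi^0_s=\mathrm{id}$ and $\psi^m_1$ is the $i$-th factor. With $\theta^j_s=\psi^j_s(\psi^{j-1}_s)^{-1}$ for $1\le j\le m$ we have $\psi^m_1=\theta^m_1\cdots\theta^1_1$, and by (H3) the isotopy $\theta^j_s$ is generated by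
\[
E^j_s=F^j_s-F^{j-1}_s\circ(\theta^j_s)^{-1}.
\]

\emph{Supports.} We show that $E^j_s(x)=0$ for $x\notin C_j$ and $s\in[0,1]$. Put $y=(\psi^j_s)^{-1}(x)$ and consider the trajectory $\gamma(u)=\psi^j_u(y)$, $u\in[0,s]$, of $F^j$, which ends at $x$. Its speed is at most $A/N$, so its length is less than $\eta$, and it avoids $\operatorname{supp}\rho_j$. On the open set $M\setminus\operatorname{supp}\rho_j$ the functions $F^j_u$ and $F^{j-1}_u$ agree, and so do their vector fields. Hence $\gamma$ is also the trajectory of $F^{j-1}$ starting at $y$, and $\psi^{j-1}_s(y)=\gamma(s)=x$. This says $(\theta^j_s)^{-1}(x)=x$, and therefore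
\[
E^j_s(x)=F^j_s(x)-F^{j-1}_s(x)=\rho_j(x)H^{(i)}_s(x)=0 .
\]
So $\theta^j_1$ is generated by a Hamiltonian supported in the compact set $C_j\subseteq B_j$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(iii)]
If $\delta\equiv0$ on $\mathcal{O}$, then $d\equiv0$ by Lemma~\ref{lem:delta}(c), since every Lagrangian in the class has a lift in $\mathcal{O}$.

Conversely, let $d\equiv0$ and consider the set of maps that move $\Lambda$ for free,
\[
\Sigma=\{\varphi\in\mathrm{Ham}:\delta(\Lambda,\hat\varphi\Lambda)=0\}.
\]
It is closed under products: for $\sigma,\tau\in\Sigma$, Lemma~\ref{lem:delta}(a) gives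
\[
\delta(\Lambda,\hat\sigma\hat\tau\Lambda)\le\delta(\Lambda,\hat\sigma\Lambda)+\delta(\hat\sigma\Lambda,\hat\sigma\hat\tau\Lambda)=\delta(\Lambda,\hat\sigma\Lambda)+\delta(\Lambda,\hat\tau\Lambda)=0 .
\]
Every $x\in M$ has an open neighborhood $B_x$ with $\psi_x(B_x)\cap L=\emptyset$ for some $\psi_x\in\mathrm{Ham}$. Indeed, take $\psi_x=\mathrm{id}$ if $x\notin L$, and take $\psi_x$ from Lemma~\ref{lem:local} if $x\in L$; in both cases $\psi_x(x)\notin L$, and $B_x=\psi_x^{-1}(M\setminus L)$ is open because $L$ is a closed subset of $M$. If $\varphi$ is generated by a Hamiltonian compactly supported in $B_x$, then part (ii) gives $\delta(\Lambda,\hat\varphi\Lambda)\le2d(L,\varphi L)+2d(L,\psi_xL)=0$, so $\varphi\in\Sigma$. By Lemma~\ref{lem:fragment} applied to the cover $\{B_x\}$, every element of $\mathrm{Ham}$ is a finite product of elements of $\Sigma$. Hence $\Sigma=\mathrm{Ham}$.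

By Lemma~\ref{lem:orbit}, $\delta(\Lambda,\Lambda')=0$ for every $\Lambda'\in\mathcal{O}$, and the triangle inequality gives $\delta\equiv0$ on $\mathcal{O}$. Since $T_c\Lambda\in\mathcal{O}$, in particular $\delta(\Lambda,T_c\Lambda)=0$ for all $c\in\mathbb{R}$.
\end{proof}

This settles the height problem of Section~\ref{sec:model} completely: when $d\equiv0$, the height at which a cheap isotopy arrives is not merely harmless but can be prescribed, just as for a point in the plane.

\begin{thebibliography}{1}
\bibitem{Nakamura} Lukas Nakamura, \emph{Legendrians with vanishing Shelukhin-Chekanov-Hofer metric}, arXiv:2301.07575 (2023).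
\end{thebibliography}
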